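# Edge inducibility of cycles: a blown-up Clebsch graph, and a bound within a factor of three

## 1. Induced copies, fractional independence and edge inducibility

All graphs are finite and simple. For a graph $H$ we write $e(H)$ for its number of edges, $\Gamma(v)$ for the neighborhood of a vertex $v$ (which does not contain $v$), and $d(v)=|\Gamma(v)|$. The cycle on $k$ vertices is $C_k$.

**Definition (induced copies).** An induced copy of $G$ in $H$ is a set $U\subseteq V(H)$ such that the induced subgraph $H[U]$ is isomorphic to $G$. The number of induced copies is $N_{\mathrm{ind}}(G,H)$.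

For example, $K_4$ contains three subgraphs isomorphic to $C_4$ but $N_{\mathrm{ind}}(C_4,K_4)=0$, because its only 4-set spans $K_4$. On the other hand $N_{\mathrm{ind}}(C_4,K_{2,3})=3$: take both vertices on the side of size 2, and any two on the side of size 3.

**Definition (maximum over graphs with $m$ edges).** For an integer $m\ge 0$,
$$\mathrm{ind}_e(G,m)=\sup\{N_{\mathrm{ind}}(G,H): H\text{ a graph with exactly } m \text{ edges}\}.$$

For example, let $P$ be the path with two edges. An induced copy of $P$ is determined by its pair of edges, so $\mathrm{ind}_e(P,m)\le\binom m2$, and the star $K_{1,m}$ attains this. Thus $\mathrm{ind}_e(P,m)=\binom m2$. Only edges are budgeted; the number of vertices is free.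

**Definition (fractional independence number).** $\alpha^*(G)$ is the maximum of $\sum_{v}w(v)$ over all $w:V(G)\to[0,1]$ with $w(u)+w(v)\le 1$ for every edge $uv$.

For the path $P$ we have $\alpha^*(P)=2$: weight $1$ on the two ends and $0$ in the middle is allowed, and no $w$ does better, since one edge has total weight at most $1$ and the remaining vertex has weight at most $1$. For the cycle, adding the constraints over all $k$ edges gives $2\sum_v w(v)\le k$, and $w\equiv\frac12$ attains this. Hence
$$\alpha^*(C_k)=\frac k2 .$$

Write $\mathrm{Aut}(G)$ for the automorphism group. For the cycle, $|\mathrm{Aut}(C_k)|=2k$ ($k$ rotations, each with or without a reflection). It is known, as a consequence of results of Alon and of Friedgut–Kahn, that for every graph $G$ without isolated vertices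
$$(1-o_G(1))\left(\frac{m}{e(G)}\right)^{\alpha^*(G)}\le \mathrm{ind}_e(G,m)\le \frac{(2m)^{\alpha^*(G)}}{|\mathrm{Aut}(G)|}. \tag{1}$$
So the order of magnitude in $m$ is settled, and what remains is a constant.

**Definition (edge inducibility).** For a graph $G$ without isolated vertices,
$$\mathrm{ind}_e(G)=\limsup_{m\to\infty}\frac{|\mathrm{Aut}(G)|\;\mathrm{ind}_e(G,m)}{(2m)^{\alpha^*(G)}}\in[0,1].$$

For $G=K_2$ the ratio is $2m/(2m)=1$, so $\mathrm{ind}_e(K_2)=1$. For the path $P$ with two edges, $|\mathrm{Aut}(P)|=2$, and the ratio $2\binom m2/(2m)^2$ tends to $\frac14$, so $\mathrm{ind}_e(P)=\frac14$. For the cycle,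
$$\mathrm{ind}_e(C_k)=\limsup_{m\to\infty}\frac{2k\;\mathrm{ind}_e(C_k,m)}{(2m)^{k/2}}. \tag{2}$$

**Definition (blow-up).** Let $F$ be a graph. A blow-up of $F$ is obtained by replacing each vertex $x$ by an independent set $V_x$, and each edge $xy$ by all edges between $V_x$ and $V_y$. It is balanced, with parameter $n$, if every $|V_x|=n$; then it has $e(F)\,n^2$ edges.

For example, the balanced blow-up of $K_2$ is $K_{n,n}$. The balanced blow-up of $C_k$ has $m=kn^2$ edges, and choosing one vertex from each part gives $n^k=(m/k)^{k/2}$ induced copies of $C_k$.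

**Definition (Cayley graph of $\mathbb Z_2^r$).** Given distinct nonzero elements $g_1,\dots,g_t$ of $\mathbb Z_2^r$, the Cayley graph with these generators has vertex set $\mathbb Z_2^r$ and edges $\{x,x+g_i\}$ for all $x$ and $i$. It is $t$-regular, because the $g_i$ are distinct and nonzero and $-g_i=g_i$.

For example, $\mathbb Z_2^2$ with generators $e_1,e_2$ gives $C_4$, and adding the third generator $e_1+e_2$ gives $K_4$.

## 2. Is the blow-up of $C_k$ asymptotically best?

If we substitute $N=(m/k)^{k/2}$ copies into the ratio in (2), we get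
$$c_k:=\frac{2k\,(m/k)^{k/2}}{(2m)^{k/2}}=2k\left(\frac1{2k}\right)^{k/2}.$$
The question is whether nothing beats the blow-up of $C_k$ asymptotically. Prove or disprove: for every integer $k\ge5$,
$$\mathrm{ind}_e(C_k)=2k\left(\frac{1}{2k}\right)^{k/2}.$$
The problem comes from Ting-Wei Chao, Asaf Cohen Antonir, Anqi Li and Hung-Hsun Hans Yu, "Edge inducibility via local directed graphs", arXiv:2509.24064 (2025), where the conjecture is stated for $k\ge4$. The case $k=4$ is set aside here for a reason that Section 3 makes plain.

The statement is false: it already fails at $k=5$. The formula is nevertheless right up to a factor less than $3$ for every $k$. Here is what will be proved.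

**Theorem 1.**
$$\mathrm{ind}_e(C_5)\ \ge\ \frac{1920}{80^{5/2}}=\sqrt{\frac{9}{8000}}\ >\ \sqrt{\frac{8}{8000}}=10^{-3/2}=c_5 .$$
So the formula fails for $k=5$, by a factor of at least $\frac{3}{2\sqrt2}\approx1.0607$.

**Theorem 2.** For every $k\ge5$ and every graph $H$ with $m\ge1$ edges,
$$N_{\mathrm{ind}}(C_k,H)\le K_k\left(\frac mk\right)^{k/2},\qquad K_5=\sqrt6,\quad K_6=2\sqrt2,\quad K_k=\left(\frac{k-2}{k-4}\right)^{\frac{k-4}2}<e\ \ (k\ge7).$$
Hence $c_k\le\mathrm{ind}_e(C_k)\le K_k\,c_k$ with $K_k<3$ for all $k\ge5$, and $\frac{3}{2\sqrt2}\,c_5\le\mathrm{ind}_e(C_5)\le\sqrt6\,c_5$.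

**Theorem 3.** $\mathrm{ind}_e(C_4)=\frac12$.

These theorems do not determine $\mathrm{ind}_e(C_5)$ exactly, and they do not decide whether the formula holds for individual $k\ge6$.

## 3. The four-cycle, by hand

We begin with the smallest case, where the answer takes a few lines.

**Proof of Theorem 3.** For the upper bound, let $H$ have $m$ edges and let $N=N_{\mathrm{ind}}(C_4,H)$. Each induced $C_4$ has two perfect matchings, that is, two pairs of disjoint edges covering its four vertices. A pair of disjoint edges determines a 4-set of vertices, so it arises from at most one induced $C_4$. Hence $2N\le\binom m2\le\frac{m^2}{2}$, so $N\le\frac{m^2}4$, and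
$$\frac{8N}{(2m)^2}\le\frac{8\cdot m^2/4}{4m^2}=\frac12 .$$
For the lower bound, $K_{n,n}$ has $m=n^2$ edges, and any two vertices on each side induce a $C_4$, which gives $\binom n2^2\sim\frac{n^4}{4}=\frac{m^2}4$ copies. So the limsup is at least $\frac12$. $\blacksquare$

The formula at $k=4$ would give $8\cdot(1/8)^2=\frac18$, far from $\frac12$. The reason is that opposite vertices of $C_4$ have the same neighborhood, so an induced $C_4$ may take two vertices from one part of a blow-up. For $k\ge5$ no two vertices of $C_k$ have the same neighborhood. Two vertices in the same part of a blow-up do have the same neighborhood, so for $k\ge5$ an induced $C_k$ in a blow-up uses at most one vertex from each part.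

## 4. A finite test: five-cycles against edges in a base graph

The purpose of this section is to reduce the disproof to finding one finite graph.

**Lemma 4.** Let $k\ge5$ and let $F$ be a graph with $e\ge1$ edges. Then
$$\mathrm{ind}_e(C_k)\ge\frac{2k\,N_{\mathrm{ind}}(C_k,F)}{(2e)^{k/2}} .$$

**Proof.** Let $H_n$ be the balanced blow-up of $F$ with parameter $n$, so $m=e(H_n)=en^2$. Take an induced $C_k$ of $F$ and choose one vertex from each of the $k$ corresponding parts. The chosen vertices induce a graph isomorphic to $C_k$, and different choices (of the cycle or of the vertices) give different vertex sets. So $N_{\mathrm{ind}}(C_k,H_n)\ge N_{\mathrm{ind}}(C_k,F)\,n^k$. Along the sequence $m=en^2$ the ratio in (2) is therefore at least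
$$\frac{2k\,N_{\mathrm{ind}}(C_k,F)\,n^k}{(2en^2)^{k/2}}=\frac{2k\,N_{\mathrm{ind}}(C_k,F)}{(2e)^{k/2}},$$
and a limsup is at least the limsup along a subsequence. $\blacksquare$

With $F=C_k$ the lemma gives
$$\mathrm{ind}_e(C_k)\ge c_k\qquad(k\ge5). \tag{3}$$
For $k=5$, a base graph $F$ beats $c_5=10\cdot10^{-5/2}$ exactly when $N_{\mathrm{ind}}(C_5,F)>(e/5)^{5/2}$, that is, when
$$N_{\mathrm{ind}}(C_5,F)^2>\left(\frac e5\right)^5. \tag{4}$$

Let us try some candidates.

The first thing to try is to keep the base $C_5$ and unbalance the parts. Let the parts have sizes $n_1,\dots,n_5$ in cyclic order. By the end of Section 3, every induced $C_5$ takes exactly one vertex from each part, so there are exactly $\prod n_i$ of them. There are $m=\sum_i n_in_{i+1}$ edges, indices modulo 5. By AM–GM,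
$$\Big(\prod_i n_i\Big)^2=\prod_i n_in_{i+1}\le\left(\frac m5\right)^5 .$$
So no blow-up of $C_5$ has more than $(m/5)^{5/2}$ copies: this approach stops exactly at the conjectured value. A different base graph is needed.

The next natural candidate is the Petersen graph: vertices are the 2-subsets of $\{1,\dots,5\}$, adjacent when disjoint. It has 10 vertices, is 3-regular, and has 15 edges. Two adjacent vertices have no common neighbor, since only one element lies outside their union. Two nonadjacent distinct vertices $\{a,b\},\{a,c\}$ have exactly one, namely the complement of $\{a,b,c\}$. So there are no triangles and no 4-cycles. A path $x_1x_2x_3x_4$ has nonadjacent ends, which have a unique common neighbor; it is not $x_2$ or $x_3$, since that would create a triangle. So the path lies in exactly one 5-cycle. There are $15\cdot2\cdot2=60$ such paths (choose the middle edge, then extend at both ends), and each 5-cycle contains five of them. Hence there are $12$ five-cycles, all induced because there are no triangles. Test (4) asks for $12^2=144>3^5=243$, and fails.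

In the Petersen graph a path with three edges closes up to a 5-cycle in only one way. We want a triangle-free graph in which 5-cycles overlap heavily. One way to force this is to let a 5-cycle be an identity $g_1+g_2+g_3+g_4+g_5=0$ in an abelian group. Then each of the $5!$ orderings of the summands gives a closed walk through every vertex.

## 5. The 192 five-cycles of the Clebsch graph

**Proof of Theorem 1.** Let $Q$ be the Cayley graph of $\mathbb Z_2^4$ with generators
$$g_1=e_1,\quad g_2=e_2,\quad g_3=e_3,\quad g_4=e_4,\quad g_5=e_1+e_2+e_3+e_4 .$$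
This is the Clebsch graph, also called the folded 5-cube. It has $16$ vertices, is $5$-regular, and has $16\cdot5/2=40$ edges.

**Step 1: when does a word in the generators sum to zero?** This turns closed walks into a parity condition. The linear map $\mathbb Z_2^5\to\mathbb Z_2^4$ sending the $i$th basis vector to $g_i$ is onto, because $g_1,\dots,g_4$ is a basis. So its kernel has dimension $1$, and since $g_1+\dots+g_5=0$, the kernel is $\{0,(1,1,1,1,1)\}$. In other words, for $I\subseteq\{1,\dots,5\}$ we have $\sum_{i\in I}g_i=0$ only for $I=\emptyset$ and $I=\{1,\dots,5\}$. Since $2g_i=0$, only the parities of multiplicities matter, and therefore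
$$g_{i_1}+\dots+g_{i_r}=0\iff\text{the multiplicities of the five generators in }(i_1,\dots,i_r)\text{ are all even or all odd.}$$

**Step 2: $Q$ has no triangle.** This will make every 5-cycle induced. A triangle would give a closed walk of length $3$, so a word of length $3$ with sum zero. Its multiplicities add up to $3$. They are not all even, since $3$ is odd. They are not all odd, since then their sum would be at least $5$.

**Step 3: counting 5-cycles.** We count closed walks of length $5$ with a marked starting vertex, which correspond to a starting vertex and a word of length $5$ with sum zero. The multiplicities add up to $5$, so they are not all even; hence all are odd, and being five odd numbers with sum $5$, each equals $1$. So the words are the $5!=120$ orderings of the five generators, and there are $16\cdot120=1920$ closed walks of length $5$. In each of them the five vertices are distinct: two of them differ by a sum over a nonempty proper subset of the generators, which is nonzero by Step 1. So each walk runs around a 5-cycle. Each 5-cycle gives $10$ such walks (five starting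 points, two directions). Hence $Q$ has exactly $1920/10=192$ five-cycles. A chord of a 5-cycle would create a triangle, so by Step 2 all $192$ are induced.

**Step 4: applying the test.** Lemma 4 with $F=Q$, $e=40$, $k=5$ gives
$$\mathrm{ind}_e(C_5)\ge\frac{10\cdot192}{80^{5/2}}=\frac{1920}{80^{5/2}} .$$
Squaring,
$$\frac{1920^2}{80^5}=\frac{3\,686\,400}{3\,276\,800\,000}=\frac9{8000},\qquad c_5^2=\left(10\cdot10^{-5/2}\right)^2=10^{-3}=\frac8{8000}.$$
The ratio of the square roots is $\sqrt{9/8}=\frac{3}{2\sqrt2}$. $\blacksquare$

In terms of (4): $192^2=36864$, while $(40/5)^5=8^5=32768$.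

## 6. Revealing a cycle edge by edge, and where the crude count loses

We turn to the upper bound in Theorem 2. Fix $k\ge5$ and a graph $H$ with $m\ge1$ edges, and let $N=N_{\mathrm{ind}}(C_k,H)$. If $N=0$ there is nothing to prove, so assume $N\ge1$. Let $\mathcal C$ be the set of sequences $v=(v_1,\dots,v_k)$ such that $v_1v_2\cdots v_kv_1$ is an induced cycle of $H$. Each induced copy of $C_k$ gives $2k$ sequences, so $|\mathcal C|=2kN$.

The first idea is to reveal $v$ two vertices at a time. If $k$ is even, $v$ is determined by the $k/2$ ordered edges $(v_1,v_2),(v_3,v_4),\dots,(v_{k-1},v_k)$, so $2kN\le(2m)^{k/2}$. This is the upper bound in (1). Compared with $(m/k)^{k/2}$, it loses the factor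
$$\frac{(2m)^{k/2}/(2k)}{(m/k)^{k/2}}=(2k)^{k/2-1},$$
which is already $144$ for $k=6$ and grows faster than exponentially. The loss has a clear source: each new edge is allowed $2m$ values, although most of those are incompatible with the earlier vertices lying on an induced cycle. In the balanced blow-up of $C_k$ we shall see that the number of compatible values is typically $n^2=m/k$.

So one would like to show that, given the earlier vertices, the next edge has only about $m/k$ compatible values. For an individual sequence this is false. Take an induced cycle $c_1\cdots c_k$ and attach $M$ paths $c_2xy$ at $c_2$, with new vertices $x,y$ each time, so $m=k+2M$. Reveal $v_1=c_1$, $v_2=c_2$. Every one of the $M$ pairs $(x,y)$ looks like a legitimate $(v_3,v_4)$ so far: $x$ is adjacent to $v_2$ and not to $v_1$, and $y$ is adjacent to neither. So there are at least $M=(m-k)/2$ candidates, far more than $m/k$ when $M$ is large.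

What gets past this is to average over all $2k$ ways of traversing the same cycle. In the example, if we start the traversal at another vertex $c_s$, the pair $(x,y)$ is a candidate for at most one step. The proof shows that in general, when an edge $xy$ of $H$ is tested over all starting points $s$ and all steps $j$, it is a candidate only about $k$ times, out of the $2k(k-2)$ combinations of starting point, step and orientation.

There is also the matter of odd $k$, where one vertex is left over after pairing. If the single vertex is revealed last, it may have as many as $d(v_1)$ candidates, and $d(v_1)$ can be of order $m$ instead of $\sqrt m$. If the single vertex is $v_1$ and is revealed first, it can be chosen with probability proportional to $d(v_1)$. Taking the geometric mean of the two schemes leaves only the ratio of $d(v_1)$ to the number of candidates for the last vertex, and that ratio helps us.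

## 7. The candidate sets, and an inequality for a geometric mean

**Definition (candidate sets).** For $v\in\mathcal C$, the following are sets of ordered pairs $(x,y)$ with $xy\in E(H)$.

* $F_2(v)$: $x\in\Gamma(v_1)$ and $y\notin\Gamma(v_1)$.
* $F_j(v)$, for $3\le j\le k-2$: $x\in\Gamma(v_{j-1})$; $x\notin\Gamma(v_i)$ for $i<j-1$; and $y\notin\Gamma(v_i)$ for $i\le j-1$.
* $F_{k-1}(v)$: $x\in\Gamma(v_{k-2})$; $x\notin\Gamma(v_i)$ for $i<k-2$; $y\in\Gamma(v_1)$; and $y\notin\Gamma(v_i)$ for $2\le i\le k-2$.

Further, $T(v)=\{y\in\Gamma(v_1)\cap\Gamma(v_{k-1}):\ y\notin\Gamma(v_i)\text{ for }2\le i\le k-2\}$.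

The set $F_j(v)$ depends only on $v_1,\dots,v_{j-1}$, and $T(v)$ only on $v_1,\dots,v_{k-1}$. In an induced cycle $v_i$ is adjacent exactly to $v_{i-1}$ and $v_{i+1}$ among the $v$'s (cyclically). Hence
$$(v_j,v_{j+1})\in F_j(v)\quad(2\le j\le k-1),\qquad v_k\in T(v). \tag{5}$$
Indeed, for $j\le k-2$ the vertex $v_{j+1}$ is not $v_k$, so neither $v_j$ nor $v_{j+1}$ has $v_1$ as a neighbor unless $j=2$, when $v_2\in\Gamma(v_1)$ as required; for $j=k-1$ the vertex $v_k$ is adjacent to $v_1$ and $v_{k-1}$ only. In particular all these sets are nonempty for $v\in\mathcal C$.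

As an example, let $H$ be the balanced blow-up of $C_k$ with parts $V_1,\dots,V_k$ of size $n$ and let $v_i\in V_i$.

* $F_2$: here $\Gamma(v_1)=V_2\cup V_k$, so $x\in V_2$ with $y\in V_1\cup V_3$, or $x\in V_k$ with $y\in V_1\cup V_{k-1}$. So $|F_2|=4n^2$.
* $F_j$, $3\le j\le k-2$: we need $x\in V_{j-2}\cup V_j$. If $x\in V_{j-2}$ and $j\ge4$, then $x\in\Gamma(v_{j-3})$, which is forbidden. If $j=3$ and $x\in V_1$, then $y\in V_2\cup V_k=\Gamma(v_1)$, forbidden. So $x\in V_j$. Then $y\in V_{j-1}\subseteq\Gamma(v_{j-2})$ is forbidden, and every $y\in V_{j+1}$ is allowed. So $|F_j|=n^2$.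
* $F_{k-1}$: $x\in V_{k-3}$ is forbidden since $V_{k-3}\subseteq\Gamma(v_{k-4})$, so $x\in V_{k-1}$; and $y\in\Gamma(v_1)$ forces $y\in V_k$. So $|F_{k-1}|=n^2$.
* $T=V_k$, so $|T|=n$, while $d(v_1)=2n$.

**Step 1: two ways to reveal $v$, and their geometric mean.** The aim is one inequality in which every $F_j$ appears with the same exponent. For $v\in\mathcal C$ put, if $k$ is odd,
$$P_1(v)=\frac1{2m}\cdot\prod_{\substack{3\le j\le k-2\\ j\text{ odd}}}\frac1{|F_j(v)|}\cdot\frac1{|T(v)|},\qquad P_2(v)=\frac{d(v_1)}{2m}\prod_{\substack{2\le j\le k-1\\ j\text{ even}}}\frac1{|F_j(v)|},$$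
and, if $k$ is even,
$$P_1(v)=\frac1{2m}\prod_{\substack{3\le j\le k-1\\ j\text{ odd}}}\frac1{|F_j(v)|},\qquad P_2(v)=\frac{d(v_1)}{2m}\prod_{\substack{2\le j\le k-2\\ j\text{ even}}}\frac1{|F_j(v)|}\cdot\frac1{|T(v)|}.$$
In each case $P_1$ reveals $(v_1,v_2),(v_3,v_4),\dots$ and $P_2$ reveals $v_1,(v_2,v_3),(v_4,v_5),\dots$; whenever a single vertex is left at the end, it is $v_k$.

We claim $\sum_{v\in\mathcal C}P_1(v)\le1$ and $\sum_{v\in\mathcal C}P_2(v)\le1$. Call an initial segment of a sequence in $\mathcal C$ a prefix. Sum over the entries of $v$ from last to first. Fix a prefix $(v_1,\dots,v_{j-1})$. It determines $F_j$, which is nonempty, and by (5) every continuation $(v_j,v_{j+1})$ to a longer prefix lies in $F_j$. So there are at most $|F_j|$ continuations, and summing the factor $1/|F_j|$ over them gives at most $1$. In the same way, a prefix $(v_1,\dots,v_{k-1})$ has at most $|T|$ continuations $v_k$, and the factor $1/|T|$ sums to at most $1$. After all these factors are summed away, $P_1$ leaves the sum of $\frac1{2m}$ over prefixes $(v_1,v_2)$, which are among the $2m$ ordered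 edges, so this is at most $1$; and $P_2$ leaves the sum of $\frac{d(v_1)}{2m}$ over some vertices, which is at most $1$ since the degrees sum to $2m$. This proves the claim.

In the product $P_1P_2$ each $F_j$ with $2\le j\le k-1$ occurs once, $T$ occurs once, and $d(v_1)$ occurs once. Since $\sqrt{P_1P_2}\le\frac12(P_1+P_2)$,
$$\sum_{v\in\mathcal C}W(v)\le1,\qquad W(v):=\sqrt{P_1(v)P_2(v)}=\frac1{2m}\left(\frac{d(v_1)}{|T(v)|}\right)^{1/2}\prod_{j=2}^{k-1}|F_j(v)|^{-1/2}. \tag{6}$$

In the balanced blow-up of $C_k$, where $m=kn^2$, every sequence has $W=\frac1{2kn^2}\cdot\sqrt2\cdot\frac1{2n}\cdot\frac1{n^{k-3}}=\frac{\sqrt2}{4kn^k}$, and there are $2kn^k$ sequences, so the sum in (6) is $\frac1{\sqrt2}$. Thus (6) by itself loses only a factor $\sqrt2$ there.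

From now on fix one induced cycle $C$ of $H$, with vertices $c_i$, $i\in\mathbb Z_k$, in cyclic order. It gives $2k$ sequences in $\mathcal C$, one for each starting point and direction. We shall bound the product of $W$ over these $2k$ sequences from below, which requires a lower bound on the factors $d/|T|$ and an upper bound on the product of the $|F_j|$.

## 8. Reversing the cycle: the factor $d(v_1)/|T|$

**Step 2: a gain of $4$ for each pair of opposite traversals.** For a sequence $v$ let $\bar v=(v_1,v_k,v_{k-1},\dots,v_2)$ be the reversed sequence with the same first vertex. Its entry number $k-1$ is $v_3$, so $T(\bar v)\subseteq\Gamma(v_1)\cap\Gamma(v_3)$. On the other hand $T(v)\subseteq\Gamma(v_1)\setminus\Gamma(v_3)$, because $2\le3\le k-2$; this uses $k\ge5$. So $T(v)$ and $T(\bar v)$ are disjoint subsets of $\Gamma(v_1)$, and $|T(v)|+|T(\bar v)|\le d(v_1)$. By AM–GM, $|T(v)||T(\bar v)|\le d(v_1)^2/4$, that is,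
$$\frac{d(v_1)}{|T(v)|}\cdot\frac{d(v_1)}{|T(\bar v)|}\ge4 .$$
The $2k$ sequences of $C$ split into $k$ pairs $\{v,\bar v\}$, so
$$\prod_{2k\text{ sequences}}\frac{d(v_1)}{|T(v)|}\ge4^k. \tag{7}$$

## 9. How often can one edge be a candidate?

**Step 3: bounding $\prod|F_j|$ by counting each edge of $H$.** Fix the direction $v_i=c_{s+i-1}$, where the start $s$ runs over $\mathbb Z_k$, and write $F_j(s)$ for $F_j$ of this sequence. The other direction is identical after relabeling the $c_i$.

Let $\lambda,\mu>0$, to be chosen. Give $F_2$ the weight $w_2=1/\lambda$, give $F_{k-1}$ the weight $w_{k-1}=1/\mu$, and give the other $F_j$ the weight $w_j=1$. We look for a constant $c$ such that every edge $xy$ of $H$, counted in both orientations, contributes at most $c$ to $\sum_s\sum_jw_j|F_j(s)|$. For an edge $xy$ put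
$$A=\{i\in\mathbb Z_k:x\in\Gamma(c_i)\},\quad B=\{i\in\mathbb Z_k:y\in\Gamma(c_i)\},\quad u=|A\cup B|,\quad \sigma=|A\triangle B|\le u .$$

**Step 3a: the contribution of $F_2$.** Here $(x,y)\in F_2(s)$ means $s\in A\setminus B$, and $(y,x)\in F_2(s)$ means $s\in B\setminus A$. So the edge is counted in $F_2(s)$ exactly when $s\in A\triangle B$, and in one orientation only. The contribution is $\sigma/\lambda$.

**Step 3b: the contribution of $F_j$, $3\le j\le k-2$.** Since $v_{j-1}=c_{s+j-2}$, the condition $(x,y)\in F_j(s)$ says: $s+j-2\in A$; none of $s,\dots,s+j-3$ is in $A$; none of $s,\dots,s+j-2$ is in $B$. So $s\notin A\cup B$ (as $j\ge3$), and $s+j-2$ is the first element of $A\cup B$ in the order $s,s+1,s+2,\dots$, and it lies in $A\setminus B$. For $(y,x)$ the same holds with $A$ and $B$ exchanged. So, given $s$, the first element of $A\cup B$ after $s$ determines $j$, and whether it lies in $A\setminus B$ or in $B\setminus A$ determines the orientation. Each $s\notin A\cup B$ contributes at most $1$, and each $s\in A\cup B$ contributes $0$. Writing $\mathrm{mid}$ for the total contribution,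
$$\mathrm{mid}\le k-u .$$

**Step 3c: the contribution of $F_{k-1}$.** Since $v_{k-2}=c_{s+k-3}$, the condition $(x,y)\in F_{k-1}(s)$ says: $s+k-3\in A\setminus B$, $s\in B\setminus A$, and $s+1,\dots,s+k-4\notin A\cup B$. For $(y,x)$ exchange $A$ and $B$. The two orientations exclude each other, because $s$ cannot lie both in $B\setminus A$ and in $A\setminus B$. Let $L$ be the set of $s$ for which the edge is counted in $F_{k-1}(s)$, and $\ell=|L|$. The contribution is $\ell/\mu$. Two facts about $\ell$:

* If $\ell\ge1$ then $u\ge2$, because $s$ and $s+k-3$ are distinct elements of $A\cup B$.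
* If $s\in L$, then $s+1,\dots,s+k-4$ are outside $A\cup B$, hence outside $L\subseteq A\cup B$. So if $\ell\ge2$, going around $\mathbb Z_k$, consecutive elements of $L$ are at distance at least $k-3$, and the $\ell$ distances add up to $k$. Hence $\ell(k-3)\le k$. For $k\ge7$ we have $2(k-3)>k$, so $\ell\le1$. For $k=6$ this gives $3\ell\le6$, and for $k=5$ it gives $2\ell\le5$; in both cases $\ell\le2$.

Altogether the edge $xy$ has total weight
$$\frac\sigma\lambda+\mathrm{mid}+\frac\ell\mu\ \le\ \frac u\lambda+\mathrm{mid}+\frac\ell\mu. \tag{8}$$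

As a check, in the balanced blow-up of $C_k$ with $c_i\in V_i$, an edge with $x\in V_i$, $y\in V_{i+1}$ has $A=\{i-1,i+1\}$ and $B=\{i,i+2\}$. So $\sigma=u=4$. The $k-4$ remaining indices $s$ all have $i-1\in A\setminus B$ as the first element of $A\cup B$, at distance $1,\dots,k-4$, so $\mathrm{mid}=k-4$. And $L=\{i+2\}$. With $\lambda=\mu=1$ the total is $4+(k-4)+1=k+1$. This agrees with the sizes computed in Section 7, where $\sum_s\sum_j|F_j(s)|=k\left(4n^2+(k-3)n^2\right)=(k+1)m$.

**Step 3d: the constant $c$ for $k\ge7$.** Choose
$$\mu=\frac{k-4}{k-2},\qquad\lambda=2\mu,\qquad c=k-2+\frac2\mu=k-2+\frac{2(k-2)}{k-4}=\frac{(k-2)^2}{k-4}.$$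
Since $\mu=1-\frac2{k-2}$, we have $\frac35\le\mu<1$, so $1<\lambda<2$. By (8) and $\mathrm{mid}\le k-u$, the total weight is at most $k-u\left(1-\frac1\lambda\right)+\frac\ell\mu$, where $1-\frac1\lambda>0$. If $\ell=0$, this is at most $k$, and $k<k-2+\frac2\mu=c$. If $\ell=1$, then $u\ge2$, and it is at most
$$k-2\left(1-\frac1\lambda\right)+\frac1\mu=k-2+\frac2\lambda+\frac1\mu=k-2+\frac1\mu+\frac1\mu=c .$$

**Step 3e: the constant $c$ for $k=6$.** Choose $\lambda=\mu=1$ and $c=8$. The total weight is at most $u+(6-u)+2=8$.

**Step 3f: the constant $c$ for $k=5$.** Choose $\lambda=\frac32$, $\mu=1$ and $c=6$. Now only $j=3$ occurs in the middle range, so $\mathrm{mid}$ is the number of $s$ with $s\notin A\cup B$ and $s+1\in A\triangle B$. For two different such indices $s,s'$ the pairs $\{s,s+1\}$ and $\{s',s'+1\}$ are disjoint, since $s'=s+1$ would put $s'$ both in $A\triangle B$ and outside $A\cup B$, and likewise for $s=s'+1$. Five indices hold at most two disjoint pairs, so $\mathrm{mid}\le2$.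

* If $u\le3$, the total is at most $\frac23\cdot3+2+2=6$.
* If $u=4$, exactly one index lies outside $A\cup B$, so $\mathrm{mid}\le1$. Also each $s\in L$ has $s+1\notin A\cup B$, so $\ell\le1$. The total is at most $\frac23\cdot4+1+1=\frac83+2<6$.
* If $u=5$, no index lies outside $A\cup B$, so $\mathrm{mid}=0$ and $\ell=0$. The total is at most $\frac{10}3<6$.

**Step 3g: from the sum to the product.** Summing over all $m$ edges of $H$, for each direction
$$\sum_{s\in\mathbb Z_k}\sum_{j=2}^{k-1}w_j|F_j(s)|\le cm .$$
This is a sum of $k(k-2)$ positive terms, and $\prod_jw_j=\frac1{\lambda\mu}$ for each $s$. By AM–GM,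
$$(\lambda\mu)^{-k}\prod_{s}\prod_{j}|F_j(s)|\le\left(\frac{cm}{k(k-2)}\right)^{k(k-2)} .$$
Multiplying the inequalities for the two directions,
$$\prod_{2k\text{ sequences}}\ \prod_{j=2}^{k-1}|F_j(v)|\le(\lambda\mu)^{2k}\left(\frac{cm}{k(k-2)}\right)^{2k(k-2)}. \tag{9}$$

## 10. The constants $K_k$

**Step 4: putting (6), (7) and (9) together.** For the fixed cycle $C$, the product of $W$ over its $2k$ sequences is, by (7) and (9),
$$\prod W(v)\ \ge\ (2m)^{-2k}\cdot\left(4^k\right)^{1/2}\cdot(\lambda\mu)^{-k}\left(\frac{cm}{k(k-2)}\right)^{-k(k-2)} .$$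
By AM–GM the sum of $2k$ positive numbers is at least $2k$ times the $2k$-th root of their product. So each induced cycle contributes to the sum in (6) at least
$$2k\cdot\frac1{2m}\cdot\sqrt2\,(\lambda\mu)^{-1/2}\left(\frac{cm}{k(k-2)}\right)^{-(k-2)/2} .$$
Here $c,\lambda,\mu$ depend only on $k$, so this bound is the same for all $N$ induced cycles, and their sets of sequences partition $\mathcal C$. Then (6) says that $N$ times this quantity is at most $1$:
$$N\le\frac{m}{k\sqrt2}\,\sqrt{\lambda\mu}\,\left(\frac{c}{k-2}\right)^{(k-2)/2}\left(\frac mk\right)^{(k-2)/2}=\sqrt{\frac{\lambda\mu}2}\left(\frac c{k-2}\right)^{(k-2)/2}\left(\frac mk\right)^{k/2}. \tag{10}$$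

**Step 5: evaluating the constant.**

* $k=5$: $\lambda\mu=\frac32$ and $\frac c{k-2}=2$, so the constant is $\sqrt{3/4}\cdot2^{3/2}=\sqrt6$.
* $k=6$: $\lambda\mu=1$ and $\frac c{k-2}=2$, so the constant is $\sqrt{1/2}\cdot2^2=2\sqrt2$.
* $k\ge7$: $\frac{\lambda\mu}2=\mu^2$ and $\frac c{k-2}=\frac{k-2}{k-4}=\frac1\mu$, so the constant is
$$\mu\left(\frac{k-2}{k-4}\right)^{(k-2)/2}=\left(\frac{k-2}{k-4}\right)^{(k-4)/2}=\left(1+\frac2{k-4}\right)^{(k-4)/2}<e,$$
since $1+t<e^t$ for $t>0$.

These are the values $K_k$ of the theorem, and all are less than $3$, since $\sqrt6<2.5$, $2\sqrt2<2.9$ and $e<3$.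

**Step 6: the statements about $\mathrm{ind}_e$.** The bound $N_{\mathrm{ind}}(C_k,H)\le K_k(m/k)^{k/2}$ holds for every $H$ with $m$ edges. Multiplying by $2k/(2m)^{k/2}$ and taking the limsup gives $\mathrm{ind}_e(C_k)\le K_kc_k$. The lower bound $\mathrm{ind}_e(C_k)\ge c_k$ is (3). For $k=5$, combining the upper bound with Theorem 1 gives $\frac3{2\sqrt2}c_5\le\mathrm{ind}_e(C_5)\le\sqrt6\,c_5$. $\blacksquare$

A remark on the weights. For $k\ge7$ with $\lambda=\mu=1$, the total in (8) is at most $u+(k-u)+1=k+1$, and (10) gives the constant $\frac1{\sqrt2}\left(1+\frac3{k-2}\right)^{(k-2)/2}$. This tends to $e^{3/2}/\sqrt2\approx3.17$, which is not below $3$. The choice in Step 3d is what one gets by minimizing the logarithm of the constant in (10) with $c=k-2+\frac2\lambda+\frac1\mu$, the worst case $u=2$, $\ell=1$. In the variables $a=1/\lambda$, $b=1/\mu$ one minimizes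
$$-\tfrac12\log a-\tfrac12\log b+\tfrac{k-2}2\log(k-2+2a+b).$$
Setting both partial derivatives to zero gives $\frac1a=\frac{2(k-2)}c$ and $\frac1b=\frac{k-2}c$. So $b=2a$, hence $c=k-2+2b$, and $b(k-2)=c=k-2+2b$ yields $b=\frac{k-2}{k-4}$, which is the stated $1/\mu$.
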